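\title{Relation algebras whose atoms are dense orders need not be representable}

\begin{abstract}
We consider finite integral relation algebras in which every diversity atom is dense, transitive and distinct from its converse, and ask whether every such algebra is isomorphic to an algebra of binary relations. The answer is no: there are commutative and non-commutative counterexamples with nine atoms, and they violate a five-point inclusion that involves only intersection, composition and converse. In the other direction, such an algebra is representable if it has at most two converse pairs of diversity atoms, and also if $u;\breve u=1$ for all diversity atoms $u$ and there are at most three pairs, or no cycle meets three different pairs.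
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $E$ be an equivalence relation on a set $U$. A \emph{proper relation algebra} is a set of binary relations contained in $E$ that contains the identity relation on $U$ and is closed under union, complement relative to $E$, converse $R^{-1}$, and composition
\[
R|S=\{(x,z): (x,y)\in R \text{ and } (y,z)\in S \text{ for some } y\}.
\]
A \emph{relation algebra} is an algebra $\mathfrak A=\langle A,+,-,;,{}^\smile,1'\rangle$ that satisfies a short list of laws true of these operations: $\langle A,+,-\rangle$ is a Boolean algebra, the operation $;$ is associative with identity element $1'$, and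
\begin{gather*}
x^{\smile\smile}=x,\qquad (x+y)^\smile=x^\smile+y^\smile,\qquad (x;y)^\smile=y^\smile;x^\smile,\\
(x+y);z=x;z+y;z,\qquad x^\smile;-(x;y)\le -y .
\end{gather*}
We write $\cdot$, $\le$, $0$, $1$ for the Boolean meet, order and bounds, $0'=-1'$, and $\breve x$ for $x^\smile$ when $x$ is a single letter. The algebra is \emph{representable} if it is isomorphic to a proper relation algebra. It is \emph{integral} if $1'$ is an atom, and \emph{commutative} if $x;y=y;x$ for all $x,y$. A \emph{diversity atom} is an atom $a\le0'$; $D$ denotes the set of diversity atoms. An atom $a$ is \emph{dense} if $a\le a;a$ and \emph{transitive} if $a;a\le a$. Let $\mathcal K$ be the class of finite integral relation algebras all of whose diversity atoms are dense, transitive and distinct from their converses: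
\[
a;a=a\neq\breve a\qquad\text{for all }a\in D .
\]
The \emph{type} of $a\in D$ is the pair $\{a,\breve a\}$, so an algebra in $\mathcal K$ with $n$ types has $2n+1$ atoms.

In a representation, a diversity atom of an algebra in $\mathcal K$ becomes an irreflexive transitive relation, that is, a strict partial order, and density says that between any two comparable points lies a third. Two distinct $E$-related points are related by exactly one diversity atom. So a representation splits the pairs of distinct $E$-related points among $n$ dense partial orders, in such a way that each composition of these orders and their converses is a union of such relations and possibly the identity. The rational numbers give the first examples.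

\begin{example}\label{ex:Q}
On $U=\mathbb Q$ let $A=\{(x,y):x<y\}$. Then $A|A=A$ and $A|A^{-1}=A^{-1}|A=U^2$, so the unions of the relations $\mathrm{id}_U$, $A$, $A^{-1}$ form a proper relation algebra in $\mathcal K$ with one type.
\end{example}

\begin{example}\label{ex:QQ}
On $U=\mathbb Q\times\mathbb Q$ let $x\,A\,y$ mean $x_1<y_1$, and let $x\,B\,y$ mean $x_1=y_1$ and $x_2<y_2$. The five relations $\mathrm{id}_U,A,A^{-1},B,B^{-1}$ partition $U^2$. As in Example~\ref{ex:Q},
\[
A|A=A,\quad B|B=B,\quad A|A^{-1}=A^{-1}|A=U^2,\quad B|B^{-1}=B^{-1}|B=\mathrm{id}_U\cup B\cup B^{-1}.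
\]
Also $A|B=A|B^{-1}=B|A=B^{-1}|A=A$: the inclusions in $A$ hold because $B$ does not change the first coordinate, and for $x\,A\,z$ the intermediate points $(z_1,z_2-1)$, $(z_1,z_2+1)$, $(x_1,x_2+1)$, $(x_1,x_2-1)$ give the reverse inclusions. The remaining compositions are converses of these. The unions of the five relations form a proper relation algebra in $\mathcal K$ with two types, and the atom $B$ has $B|B^{-1}\ne U^2$.
\end{example}

A countable dense order can be built by inserting one point at a time, and density suggests that there is always room for the next point. Transitivity, for its part, leaves few possible triangles (Lemma~\ref{lem:shape}). One may therefore guess that every algebra in $\mathcal K$ can be represented by such a construction. This is the question posed by Kramer and Maddux \cite{KM}.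

\begin{quote}
If a relation algebra is finite and integral, commutative or not, and every one of its diversity atoms is dense, transitive and distinct from its converse, must the algebra be representable?
\end{quote}

The answer is no, with or without commutativity.

\begin{theorem}\label{thm:neg}
For every $n\ge4$ there are a commutative algebra and a non-commutative algebra in $\mathcal K$, each with exactly $n$ types, which are not representable. Moreover, no injective map $h$ from such an algebra into the binary relations on a set satisfies
\[
h(x\cdot y)=h(x)\cap h(y),\qquad h(x;y)=h(x)|h(y),\qquad h(\breve x)=h(x)^{-1}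
\]
for all $x,y$. In these algebras $u;\breve u=1$ for all $u\in D$.
\end{theorem}

For $n=4$ the algebras have nine atoms. The guess is nevertheless right for small algebras. A \emph{cycle} of $\mathfrak A$ is a triple $(u,v,w)$ of atoms with $w\le u;v$.

\begin{theorem}\label{thm:three}
Let $\mathfrak A\in\mathcal K$ satisfy $u;\breve u=1$ for all $u\in D$. If $\mathfrak A$ has at most three types, or if no cycle of $\mathfrak A$ consists of diversity atoms of three distinct types, then $\mathfrak A$ is representable.
\end{theorem}

\begin{theorem}\label{thm:two}
Every $\mathfrak A\in\mathcal K$ with at most two types is representable.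
\end{theorem}

By Theorems~\ref{thm:neg} and~\ref{thm:three}, four is the least number of types of a non-representable algebra in $\mathcal K$ with $u;\breve u=1$ for all $u\in D$. We do not settle whether an algebra in $\mathcal K$ with exactly three types and $u;\breve u\neq1$ for some $u\in D$ can be non-representable.

The source of non-representability is a gap between four points and five. For a finite algebra, associativity amounts to the statement that two factorizations of an atom, drawn as two paths $x\to y_1\to z$ and $x\to y_2\to z$, leave a possible label for the pair $(y_1,y_2)$ (Section~\ref{sec:cycles}). A representation has to accommodate three such paths at once, and the three labels may form a forbidden triangle (Section~\ref{sec:five}). Section~\ref{sec:construction} constructs algebras in $\mathcal K$ where this happens. The positive results are proved by one-point extensions of finite labeled graphs (Sections~\ref{sec:networks}--\ref{sec:two}).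

\section{Cycles and the four-point condition}\label{sec:cycles}

We first collect the arithmetic that reduces a finite relation algebra to its cycles. Converse is additive and its own inverse, so it is an order automorphism; it permutes the atoms and fixes $0$. It fixes $1'$, because $1'=(1'^\smile;1')^\smile=1'^\smile;1'=1'^\smile$. Taking converses in the distributive law gives $z;(x+y)=z;x+z;y$, so $;$ is monotone in both arguments. The last axiom, applied to $\breve x$ and $1$, gives $x;0\le x;-(\breve x;1)\le 0$, and then $0;x=(\breve x;0)^\smile=0$. Hence in a finite relation algebra we may identify each element with the set of atoms below it, write $w\in u;v$ for $w\le u;v$, and recover every product from the set $C$ of cycles: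
\begin{equation}\label{eq:product}
X;Y=\{w:(u,v,w)\in C\text{ for some }u\in X,\ v\in Y\}.
\end{equation}

Conversely, let $At$ be a finite set with an involution ${}^\smile$ and an element $1'=1'^\smile$, and let $C\subseteq At^3$. On the subsets of $At$ define $;$ by \eqref{eq:product}, and let $X^\smile$ be the image of $X$. One should read $(u,v,w)\in C$ as permission for a triangle $x,y,z$ in which $(x,y)$, $(y,z)$, $(x,z)$ are labeled $u$, $v$, $w$. Exchanging $x$ with $y$, or $y$ with $z$, describes the same triangle by the triples
\[
f(u,v,w)=(\breve u,w,v),\qquad g(u,v,w)=(w,\breve v,u).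
\]
Both maps are involutions. The closure of $(u,v,w)$ under $f$ and $g$ is its \emph{orbit},
\begin{equation}\label{eq:orbit}
(u,v,w),\quad(\breve u,w,v),\quad(w,\breve v,u),\quad(\breve v,\breve u,\breve w),\quad(v,\breve w,\breve u),\quad(\breve w,u,\breve v),
\end{equation}
one triple for each ordering of $x,y,z$. Consider the following conditions, for all elements of $At$.
\begin{enumerate}
\item[(C1)] $(1',u,w)\in C\iff u=w\iff(u,1',w)\in C$.
\item[(C2)] $C$ is closed under $f$ and $g$.
\item[(C3)] If $e\in p_1;q_1$ and $e\in p_2;q_2$, then $(\breve p_1;p_2)\cap(q_1;\breve q_2)\neq\emptyset$.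
\end{enumerate}
Condition (C3) is the four-point condition. Let $(x,z)$ be labeled $e$, and let $(x,y_i)$ and $(y_i,z)$ be labeled $p_i$ and $q_i$. The path from $y_1$ to $y_2$ through $x$ confines the label of $(y_1,y_2)$ to $\breve p_1;p_2$, the path through $z$ confines it to $q_1;\breve q_2$, and (C3) says that some label survives.

\begin{lemma}\label{lem:complex}
If \textup{(C1)--(C3)} hold, the algebra of all subsets of $At$ is an integral relation algebra with identity element $\{1'\}$ and set of cycles $C$. Conversely, the set of cycles of a finite integral relation algebra satisfies \textup{(C1)--(C3)}.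
\end{lemma}

\begin{proof}
Assume (C1)--(C3). The operations $;$ and ${}^\smile$ are additive by definition, $X^{\smile\smile}=X$, and $\{1'\}$ is an identity element by (C1). The law $(X;Y)^\smile=Y^\smile;X^\smile$ holds because $(u,v,w)$ and $(\breve v,\breve u,\breve w)$ lie in the same orbit. If $b\in X^\smile;-(X;Y)$, then $(\breve a,c,b)\in C$ for some $a\in X$ and $c\notin X;Y$; applying $f$ gives $(a,b,c)\in C$, so $b\notin Y$. This is the last axiom. For associativity, let $d\in(a;b);c$ for atoms $a,b,c$, say $(a,b,e),(e,c,d)\in C$. Then $e\in a;b$ and, by $g$, $e\in d;\breve c$. By (C3) there is $h\in(\breve a;d)\cap(b;c)$, and $f$ turns $(\breve a,d,h)$ into $(a,h,d)$. So $d\in a;(b;c)$. Hence $(X;Y);Z\subseteq X;(Y;Z)$ for all $X,Y,Z$, and therefore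
\[
X;(Y;Z)=\big((Z^\smile;Y^\smile);X^\smile\big)^\smile\subseteq\big(Z^\smile;(Y^\smile;X^\smile)\big)^\smile=(X;Y);Z .
\]

Conversely, take a finite integral relation algebra; $1'$ is an atom by integrality, and (C1) is the identity law. Let $(u,v,w)$ be a cycle. If $v\notin\breve u;w$, then $v\le-(\breve u;w)$, so $u;v\le u;-(\breve u;w)\le -w$ by the last axiom, contrary to $w\in u;v$. Thus $C$ is closed under $f$. It is closed under $k(u,v,w)=(\breve v,\breve u,\breve w)$ by the law for the converse of a product, and $kfk=g$. For (C3), let $e\in p_1;q_1$ and $e\in p_2;q_2$. By $g$, $p_2\in e;\breve q_2\subseteq(p_1;q_1);\breve q_2=p_1;(q_1;\breve q_2)$. So there is $h\in q_1;\breve q_2$ with $p_2\in p_1;h$, and $f$ gives $h\in\breve p_1;p_2$.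
\end{proof}

Write $At=\{1'\}\cup D$ and single out two sets of triples,
\begin{align*}
\mathrm{Id}&=\{(1',u,u),\ (u,1',u),\ (u,\breve u,1'):u\in At\},\\
N&=\{(u,v,w)\in D^3: v=\breve u\ \text{ or }\ w=u\ \text{ or }\ w=v\}.
\end{align*}
A triple in $N$ describes a triangle in which two edges point to, or away from, their common vertex with the same label. Both sets are closed under $f$ and $g$. For $\mathrm{Id}$: $f$ fixes $(1',u,u)$ and exchanges $(u,1',u)$ with $(\breve u,u,1')$, while $g$ fixes $(u,1',u)$ and exchanges $(1',u,u)$ with $(u,\breve u,1')$. For $N$: $f$ exchanges the conditions $v=\breve u$ and $w=u$ and keeps $w=v$, while $g$ exchanges $v=\breve u$ and $w=v$ and keeps $w=u$.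

\begin{lemma}\label{lem:shape}
Let $\mathfrak A$ be a finite integral relation algebra with set of cycles $C$.
\begin{enumerate}
\item[(i)] The cycles with an entry $1'$ are the triples in $\mathrm{Id}$. In particular, $1'\in u;v$ if and only if $v=\breve u$.
\item[(ii)] $u;v\ne0$ for all atoms $u,v$.
\end{enumerate}
Suppose in addition that $\mathfrak A\in\mathcal K$.
\begin{enumerate}
\item[(iii)] $\{1',u,\breve u\}\subseteq u;\breve u$ for all $u\in D$.
\item[(iv)] Every cycle in $D^3$ lies in $N$ or has entries of three distinct types. Hence, if $u,v\in D$, $v\neq\breve u$ and $w\in u;v$, then $w\in\{u,v\}$ or $u,v,w$ are diversity atoms of three distinct types.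
\item[(v)] If $u;\breve u=1$ for all $u\in D$, then $N\subseteq C$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Cycles with first or second entry $1'$ are described by (C1), and $(u,v,1')\in C$ if and only if $f(u,v,1')=(\breve u,1',v)\in C$, that is, $v=\breve u$.

(ii) By (i), $v=1';v\le(\breve u;u);v=\breve u;(u;v)$, so $u;v\neq0$.

(iii) Density gives $(u,u,u)\in C$, then $g$ gives $u\in u;\breve u$, and $u;\breve u$ equals its own converse.

(iv) Let $(u,v,w)\in C\cap D^3$ have two entries of the same type. If $v=\breve u$, $w=u$ or $w=v$, the triple is in $N$. The other possibilities are handled by transitivity. If $v=u$, then $w\in u;u=u$. If $w=\breve u$, then $f$ gives $v\in\breve u;\breve u=\breve u$. If $w=\breve v$, then $g$ gives $u\in\breve v;\breve v=\breve v$. In each case the triple is in $N$. The second statement follows, since $w\neq1'$ by (i).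

(v) The hypothesis gives $(u,\breve u,w)\in C$ for all $u,w\in D$. The images under $f$ and $g$ are $(\breve u,w,\breve u)$ and $(w,u,u)$, and these three families exhaust $N$.
\end{proof}

\begin{remark}
In a finite integral relation algebra a transitive diversity atom is automatically distinct from its converse: if $a=\breve a$, then $1'\le a;\breve a=a;a\le a\le0'$ by (i), which is impossible for the atom $1'$.
\end{remark}

\section{A five-point obstruction}\label{sec:five}

We look for an atom $c$ with three factorizations $c\in p_i;q_i$ such that (C3) holds for each pair of them with exactly one surviving label, while the three surviving labels do not form a cycle. Suppose that the relevant mixed products are as small as $\breve p_1;p_2=\{\breve p_1,p_2\}$ and $q_1;\breve q_2=\{q_1,\breve q_2\}$. One way for these sets to meet is $p_2=q_1$: the second path begins with the atom with which the first path ends, and this atom is then the label of $(y_1,y_2)$. Chaining this around a loop leads to the factorizations $c\in p;q$, $c\in q;r$, $c\in r;p$, which force a directed triangle labeled $q,r,p$ on the midpoints (Figure~\ref{fig:five}). Such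 a triangle requires $\breve p\in q;r$, and nothing seen on four points asks for that. The argument uses only intersection, composition and converse, so it can be written as an inclusion.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85,>=stealth]
\node (x) at (0,0) {$x$};
\node (z) at (8,0) {$z$};
\node (a) at (4,2) {$y_1$};
\node (b) at (4,0) {$y_2$};
\node (c) at (4,-2) {$y_3$};
\draw[->] (x)--node[above]{$p$}(a);
\draw[->] (a)--node[above]{$q$}(z);
\draw[->] (x)--node[above]{$q$}(b);
\draw[->] (b)--node[above,pos=0.6]{$r$}(z);
\draw[->] (x)--node[below]{$r$}(c);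
\draw[->] (c)--node[below]{$p$}(z);
\draw[->] (x) .. controls (1,-4.2) and (7,-4.2) .. node[below]{$c$} (z);
\draw[->,dashed] (a)--node[left]{$q$}(b);
\draw[->,dashed] (b)--node[left]{$r$}(c);
\draw[->,dashed] (c) to[bend right=35] node[right,pos=0.7]{$p$}(a);
\end{tikzpicture}
\caption{A pair $(x,z)$ labeled $c$ with midpoints $y_1,y_2,y_3$ for $c\in p;q$, $c\in q;r$, $c\in r;p$. Under the hypotheses of Proposition~\ref{prop:obstruction} each dashed label is forced by the triangles through $x$ and through $z$, and the dashed triangle is not a cycle of the algebra.}
\label{fig:five}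
\end{figure}

\begin{lemma}\label{lem:inclusion}
For all binary relations $P,Q,R$ on a set,
\[
(P|Q)\cap(Q|R)\cap(R|P)\ \subseteq\ P\,|\,\big[L_{12}\cap(L_{13}|L_{32})\big]\,|\,R,
\]
where
\begin{gather*}
L_{12}=(P^{-1}|Q)\cap(Q|R^{-1}),\qquad L_{13}=(P^{-1}|R)\cap(Q|P^{-1}),\\
L_{32}=(R^{-1}|Q)\cap(P|R^{-1}).
\end{gather*}
\end{lemma}

\begin{proof}
Let $(x,z)$ be in the left side, and choose $y_1,y_2,y_3$ with $x\,P\,y_1\,Q\,z$, $x\,Q\,y_2\,R\,z$ and $x\,R\,y_3\,P\,z$. The paths through $x$ and through $z$ give
\[
\begin{array}{lll}
y_1\,P^{-1}\,x\,Q\,y_2, & y_1\,Q\,z\,R^{-1}\,y_2, & \text{so }(y_1,y_2)\in L_{12};\\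
y_1\,P^{-1}\,x\,R\,y_3, & y_1\,Q\,z\,P^{-1}\,y_3, & \text{so }(y_1,y_3)\in L_{13};\\
y_3\,R^{-1}\,x\,Q\,y_2, & y_3\,P\,z\,R^{-1}\,y_2, & \text{so }(y_3,y_2)\in L_{32}.
\end{array}
\]
Hence $(y_1,y_2)$ is in the bracket, and $x\,P\,y_1$ and $y_2\,R\,z$.
\end{proof}

\begin{proposition}\label{prop:obstruction}
Let $\mathfrak A$ be a finite relation algebra with eight distinct atoms $p,q,r,c,\breve p,\breve q,\breve r,\breve c$ such that
\begin{enumerate}
\item[(O1)] $p;q=\{p,q,c\}$, $\ q;r=\{q,r,c\}$, $\ r;p=\{r,p,c\}$;
\item[(O2)] $\breve u;v=\{\breve u,v\}$ and $u;\breve v=\{u,\breve v\}$ for distinct $u,v\in\{p,q,r\}$.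
\end{enumerate}
Then no injective map from $\mathfrak A$ into the binary relations on a set preserves $\cdot$ (as intersection), $;$ and ${}^\smile$. In particular $\mathfrak A$ is not representable.
\end{proposition}

\begin{proof}
We evaluate the two sides of Lemma~\ref{lem:inclusion} in $\mathfrak A$. By (O1), $(p;q)\cdot(q;r)\cdot(r;p)=c$. By (O2),
\begin{align*}
\ell_{12}&=(\breve p;q)\cdot(q;\breve r)=\{\breve p,q\}\cap\{q,\breve r\}=q,\\
\ell_{13}&=(\breve p;r)\cdot(q;\breve p)=\{\breve p,r\}\cap\{q,\breve p\}=\breve p,\\
\ell_{32}&=(\breve r;q)\cdot(p;\breve r)=\{\breve r,q\}\cap\{p,\breve r\}=\breve r .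
\end{align*}
Since $\breve p;\breve r=(r;p)^\smile=\{\breve p,\breve r,\breve c\}$ does not contain $q$, we get $\ell_{12}\cdot(\ell_{13};\ell_{32})=0$, and so $p;[\ell_{12}\cdot(\ell_{13};\ell_{32})];r=0$.

Let $h$ preserve $\cdot$, $;$ and ${}^\smile$. Lemma~\ref{lem:inclusion} for $h(p),h(q),h(r)$ gives $h(c)\subseteq h(0)$. We have not assumed $h(0)=\emptyset$, but $h(0)=h(0\cdot c)=h(0)\cap h(c)\subseteq h(c)$. So $h(c)=h(0)$ with $c\neq0$, and $h$ is not injective. An isomorphism onto a proper relation algebra would be an injective map of this kind, since the Boolean meet of two relations contained in $E$ is their intersection.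
\end{proof}

\section{Construction of the counterexamples}\label{sec:construction}

It remains to find algebras in $\mathcal K$ satisfying (O1) and (O2), and the only serious requirement is (C3). By Lemma~\ref{lem:shape}, an algebra in $\mathcal K$ with all $u;\breve u=1$ has cycles $\mathrm{Id}\cup N\cup T$, where $T$ consists of triples of three distinct types. Such algebras are the natural place to look: all of $N$ is present, which makes products large and (C3) easy to satisfy, and the only freedom is the choice of $T$.

Let $At=\{1'\}\cup D$ be finite, with ${}^\smile$ fixing $1'$ and no element of $D$. Let $T\subseteq D^3$ be closed under $f$ and $g$ and consist of triples of three distinct types, and put $C_T=\mathrm{Id}\cup N\cup T$. Reading off the definitions, for $u,v\in D$,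
\begin{equation}\label{eq:CT}
u;u=\{u\},\qquad u;\breve u=At,\qquad u;v=\{u,v\}\cup\{w:(u,v,w)\in T\}\ \text{ if }v\notin\{u,\breve u\}.
\end{equation}
In particular $\{u,v\}\subseteq u;v$ for all $u,v\in D$, and every product of two atoms is non-empty.

\begin{lemma}\label{lem:AT}
Suppose that
\begin{enumerate}
\item[(I)] whenever $(p_1,q_1,e),(p_2,q_2,e)\in T$, then $\{p_1,q_1\}\cap\{p_2,q_2\}\neq\emptyset$.
\end{enumerate}
Then $C_T$ defines a relation algebra $\mathfrak A_T\in\mathcal K$, and $u;\breve u=1$ for all $u\in D$.
\end{lemma}

\begin{proof}
The triples in $C_T$ with an entry $1'$ are those in $\mathrm{Id}$, which gives (C1), and (C2) holds for each of $\mathrm{Id}$, $N$, $T$. By Lemma~\ref{lem:complex} and \eqref{eq:CT} it suffices to prove (C3). Let $e\in p_1;q_1$ and $e\in p_2;q_2$, and put $X=\breve p_1;p_2$ and $Z=q_1;\breve q_2$; we need $X\cap Z\ne\emptyset$. By (C2) the converse of a product is the product of the converses in reverse order, so exchanging the indices $1$ and $2$ replaces $X\cap Z$ by its converse; the two indices play symmetric roles. The orbit \eqref{eq:orbit} of $(p_2,q_2,e)$ gives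
\begin{equation}\label{eq:turn}
p_2\in e;\breve q_2,\qquad \breve q_2\in\breve e;p_2 .
\end{equation}

\emph{One of the five atoms is $1'$.} By symmetry it is $p_1$, $q_1$ or $e$. If $p_1=1'$, then $q_1=e$, $X=\{p_2\}$, and $p_2\in Z$ by \eqref{eq:turn}. If $q_1=1'$, then $p_1=e$, $Z=\{\breve q_2\}$, and $\breve q_2\in X$ by \eqref{eq:turn}. If $e=1'$, then $q_i=\breve p_i$, so $X=Z\neq\emptyset$.

From now on all five atoms are in $D$. Then $\{\breve p_1,p_2\}\subseteq X$, $\{q_1,\breve q_2\}\subseteq Z$, and both triples $(p_i,q_i,e)$ lie in $N\cup T$.

\emph{One triple is in $N$,} by symmetry the first. If $q_1=\breve p_1$, this atom lies in $X\cap Z$. If $e=p_1$, then $\breve q_2\in X$ by \eqref{eq:turn}, so $\breve q_2\in X\cap Z$. If $e=q_1$, then $p_2\in Z$ by \eqref{eq:turn}, so $p_2\in X\cap Z$.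

\emph{Both triples are in $T$.} Here we use (I). If $p_1=p_2$, then $X=At$; if $q_1=q_2$, then $Z=At$; the other set is non-empty. If $p_1=q_2$, then $\breve p_1=\breve q_2\in X\cap Z$. If $q_1=p_2$, this atom lies in $X\cap Z$.
\end{proof}

Some condition like (I) is needed: if $(r,s,e)$ and $(\breve r,\breve s,e)$ are both in $T$, then $X=\breve r;\breve r=\{\breve r\}$ and $Z=s;s=\{s\}$ are disjoint. On the other hand, (I) is a condition on two factorizations at a time. The pairs $\{p,q\},\{q,r\},\{r,p\}$ of Section~\ref{sec:five} meet two by two and have no common element, so they pass this test.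

\begin{proof}[Proof of Theorem~\ref{thm:neg}]
Let $n\geq4$, let $D$ have $n$ types, and let $p,q,r,c\in D$ have four distinct types. Let $T_A$ be the union of the orbits of $(p,q,c)$, $(q,r,c)$, $(r,p,c)$, and let
\[
T_B=T_A\cup\{(v,u,w):(u,v,w)\in T_A\}.
\]
Swapping the first two entries in \eqref{eq:orbit} gives
\[
(v,u,w),\quad(w,\breve u,v),\quad(\breve v,w,u),\quad(\breve u,\breve v,\breve w),\quad(\breve w,v,\breve u),\quad(u,\breve w,\breve v),
\]
which is the orbit of $(v,u,w)$. So $T_B$ is closed under $f$ and $g$, like $T_A$.

\emph{Condition \textup{(I)}.} For each $e\in D$ we list the unordered pairs $\{u,v\}$ with $(u,v,e)\in T_A$; the lists for $T_B$ are the same. By \eqref{eq:orbit}, the orbit of $(u,v,w)$ contributes $\{u,v\}$ to the list of $w$, $\{\breve u,w\}$ to the list of $v$, $\{w,\breve v\}$ to the list of $u$, and the converse pairs to the lists of $\breve w,\breve v,\breve u$. This gives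
\[
\begin{array}{c|ccc}
e&\text{from }(p,q,c)&\text{from }(q,r,c)&\text{from }(r,p,c)\\\hline
c&\{p,q\}&\{q,r\}&\{r,p\}\\
p&\{c,\breve q\}&&\{\breve r,c\}\\
q&\{\breve p,c\}&\{c,\breve r\}&\\
r&&\{\breve q,c\}&\{c,\breve p\}
\end{array}
\]
The lists of $\breve c,\breve p,\breve q,\breve r$ consist of the converse pairs, and all other lists are empty. Any two pairs in a row intersect, so (I) holds. By Lemma~\ref{lem:AT}, $\mathfrak A=\mathfrak A_{T_A}$ and $\mathfrak B=\mathfrak A_{T_B}$ are algebras in $\mathcal K$ with $n$ types and $u;\breve u=1$ for all $u\in D$.

\emph{Products.} Every triple in $T_A$ has exactly one entry of the type of $c$. By \eqref{eq:orbit}, this entry is the third one exactly in the triples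
\[
(p,q,c),\quad(q,r,c),\quad(r,p,c),\quad(\breve q,\breve p,\breve c),\quad(\breve r,\breve q,\breve c),\quad(\breve p,\breve r,\breve c),
\]
and in $T_B$ there are in addition the six triples obtained by swapping the first two entries. In all of these the first two entries are both in $\{p,q,r\}$, with third entry $c$, or both in $\{\breve p,\breve q,\breve r\}$, with third entry $\breve c$. So \eqref{eq:CT} yields (O1) and (O2) in both algebras, and Proposition~\ref{prop:obstruction} applies.

\emph{Commutativity.} The sets $\mathrm{Id}$, $N$ and $T_B$ are invariant under swapping the first two entries, so $\mathfrak B$ is commutative. In $\mathfrak A$ we have $p;q=\{p,q,c\}$, while $q;p=\{p,q\}$ because no triple of $T_A$ begins with $q,p$.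
\end{proof}

\section{Networks and one-point extensions}\label{sec:networks}

Let $\mathfrak A$ be a finite integral relation algebra. A representation with $E=U^2$ labels each pair of points by the atom that contains it. We build such a labeling from finite pieces. A \emph{network} is a finite non-empty set $V$ with a map $\lambda:V^2\to At$ such that, for all $x,y,z\in V$,
\[
\lambda(x,y)=1'\iff x=y,\qquad\lambda(y,x)=\lambda(x,y)^\smile,\qquad\lambda(x,z)\in\lambda(x,y);\lambda(y,z).
\]
Given the first two conditions, the third holds when two of $x,y,z$ coincide, by Lemma~\ref{lem:shape}(i); for three distinct points the six orderings give one orbit, so by (C2) one ordering suffices. A \emph{demand} of the network is a quadruple $(x,z,u,v)$ with $x,z\in V$ (possibly equal), $u,v\in D$ and $\lambda(x,z)\in u;v$. A point $w$ \emph{meets} it if $\lambda(x,w)=u$ and $\lambda(w,z)=v$. The \emph{reversed demand} $(z,x,\breve v,\breve u)$ is again a demand and is met by the same points. An \emph{extension} of a network is a network on a larger set with the same labels on $V^2$.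

\begin{lemma}\label{lem:network}
Suppose that
\begin{enumerate}
\item[(E)] for every network and each of its demands there is an extension by one point that meets the demand.
\end{enumerate}
Then $\mathfrak A$ is representable.
\end{lemma}

\begin{proof}
Let $V_0$ be a one-point network. A network has finitely many demands, and they remain demands in every extension. So by repeated use of (E), $V_k$ has an extension $V_{k+1}$ in which every demand of $V_k$ is met. Let $U=\bigcup_kV_k$ with the union $\lambda$ of the labelings, and put $h(X)=\{(x,y)\in U^2:\lambda(x,y)\in X\}$. Then $h$ preserves union, complement relative to $U^2$ and converse, and $h(1')$ is the identity relation. The third network condition gives $h(X)|h(Y)\subseteq h(X;Y)$. Conversely, let $\lambda(x,z)\in u;v$ with $u\in X$, $v\in Y$. If $u=1'$, then $\lambda(x,z)=v$ and we take $w=x$; if $v=1'$, we take $w=z$; otherwise $(x,z,u,v)$ is a demand of some $V_k$ and is met by some $w\in V_{k+1}$. In each case $(x,w)\in h(X)$ and $(w,z)\in h(Y)$. Finally, every $u\in D$ occurs as a label, because $(x,x,u,\breve u)$ is a demand. Hence $h$ is injective, and it is an isomorphism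 onto a proper relation algebra with $E=U^2$.
\end{proof}

To extend a network by a point $w$ we prescribe one of $\lambda(y,w)$, $\lambda(w,y)$ in $D$ for each $y\in V$, take the converse for the other, and check the triangles $\{w,y,y'\}$. Two constructions recur. In the algebra of Example~\ref{ex:Q}, where a network is a finite linear order, they add a new largest or smallest point, and a new point immediately next to an old one.

\begin{lemma}\label{lem:moves}
Let $(V,\lambda)$ be a network and $w\notin V$.
\begin{enumerate}
\item[(i)] \textup{(Apex.)} If $u\in D$ and $u;\breve u=1$, then $\lambda(y,w)=u$ for all $y\in V$ defines an extension.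
\item[(ii)] \textup{(Twin.)} If $z\in V$, $t\in D$ and $t\in d;\breve d$ for all $d\in D$, then $\lambda(w,z)=t$ and $\lambda(w,y)=\lambda(z,y)$ for $y\in V\setminus\{z\}$ define an extension.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) We need $\lambda(y,y')\in\lambda(y,w);\lambda(w,y')=u;\breve u=1$, which holds. (ii) For $y\neq z$ and $d=\lambda(z,y)$ we need $\lambda(w,z)=t\in\lambda(w,y);\lambda(y,z)=d;\breve d$, which is the hypothesis. A triangle $\{w,y,y'\}$ with $y,y'\ne z$ has the labels of $\{z,y,y'\}$.
\end{proof}

\section{Algebras with $u;\breve u=1$ and at most three types}\label{sec:three}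

Throughout this section $\mathfrak A\in\mathcal K$, and $T$ is the set of cycles of $\mathfrak A$ whose entries are diversity atoms of three distinct types. Apexes and twins will meet every demand $(x,z,u,v)$ with $(u,v,\lambda(x,z))\notin T$. A demand from $T$ is harder: $w$ can copy neither $x$ nor $z$, since $\lambda(x,z)$ is neither $u$ nor $v$. We first show that $T$ is small when there are only three types.

\begin{lemma}\label{lem:signs}
Let $\mathfrak A\in\mathcal K$ have exactly three types. If two triples in $T$ have the same type in each position, then they are equal or differ in all three positions.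
\end{lemma}

\begin{proof}
For a set $J$ of types let $\sigma_J:D\to D$ send $u$ to $\breve u$ if the type of $u$ is in $J$, and fix $u$ otherwise. It commutes with ${}^\smile$, so its entrywise action on triples commutes with $f$ and $g$. Let $t,t'\in T$ have the same type in each position. Then $t'=\sigma_Jt$, where $J$ is the set of types at which they differ, and applying the same word in $f,g$ to both gives triples in $T$ that again differ exactly at $J$. By \eqref{eq:orbit}, the orbit of $t$ contains a triple for each ordering of the three types, so we may place the types of $J$ in any positions we like.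

Suppose $|J|=2$, and arrange that $(r,s,e),(\breve r,\breve s,e)\in T$. By (C3), $(\breve r;\breve r)\cap(s;s)=\{\breve r\}\cap\{s\}$ is non-empty, although $r$ and $s$ have distinct types.

Suppose $|J|=1$, and arrange that $(r,s,e),(r,s,\breve e)\in T$. The orbit of the second triple contains $(\breve s,\breve r,e)$. Condition (C3) for $e\in r;s$ and $e\in\breve s;\breve r$ gives $h\in(\breve r;\breve s)\cap(s;r)$. As there are only three types, Lemma~\ref{lem:shape}(iv) gives $\breve r;\breve s\subseteq\{\breve r,\breve s,e,\breve e\}$ and $s;r\subseteq\{s,r,e,\breve e\}$. So $h\in\{e,\breve e\}$ and $(\breve r,\breve s,h)\in T$. But $(r,s,h)\in T$ as well, which is the case $|J|=2$ already excluded.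
\end{proof}

To meet a demand $(x,z,u,v)$ from $T$, the simplest attempt cuts $V$ into a lower part containing $x$ and an upper part containing $z$, joins every lower point to $w$ by $u$, and joins $w$ to every upper point by $v$. This works if every label from the lower part to the upper part lies in $u;v$. The next lemma supplies the cut.

\begin{lemma}\label{lem:order}
Let $\mathfrak A\in\mathcal K$ have exactly three types, let $(u,v,e)\in T$ and $O=\{u,v,e\}$, and let $(V,\lambda)$ be a network. Then the relation $y<y'$ defined by $\lambda(y,y')\in O$ is a strict linear order on $V$.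
\end{lemma}

\begin{proof}
The set $O$ contains exactly one atom of each type, so for distinct $y,y'$ exactly one of $y<y'$, $y'<y$ holds, and $y<y$ never holds. If transitivity fails, there are therefore points with $y_1<y_2<y_3<y_1$. Suppose two of the labels $\lambda(y_1,y_2),\lambda(y_2,y_3),\lambda(y_3,y_1)$ are equal. Any two of the three edges are consecutive, so after rotating the indices $\lambda(y_1,y_2)=\lambda(y_2,y_3)=o$. Then $\lambda(y_1,y_3)\in o;o=o$ and $\lambda(y_3,y_1)=\breve o\notin O$, a contradiction. So the three labels are distinct, and after rotating, $\lambda(y_3,y_1)=e$. Then $\breve e=\lambda(y_1,y_3)$ lies in $u;v$ or in $v;u$. In the first case $(u,v,\breve e)\in T$ differs from $(u,v,e)$ in one position. In the second case the orbit of $(v,u,\breve e)\in T$ contains $(\breve u,\breve v,e)$, which differs from $(u,v,e)$ in two positions. Both contradict Lemma~\ref{lem:signs}.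
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:three}]
By Lemma~\ref{lem:shape}, the set of cycles is $\mathrm{Id}\cup N\cup T$. We verify (E). Let $(x,z,u,v)$ be a demand and $e=\lambda(x,z)$. The hypothesis $d;\breve d=1$ for all $d\in D$ makes both parts of Lemma~\ref{lem:moves} available without restriction.

If $v=\breve u$, take the apex with $\lambda(y,w)=u$ for all $y$; then $\lambda(x,w)=u$ and $\lambda(w,z)=\breve u=v$. Now let $v\neq\breve u$. By Lemma~\ref{lem:shape}(iv), $e=u$, or $e=v$, or $(u,v,e)\in T$; in particular $e\in D$ and $x\ne z$. If $e=u$, take the twin $w$ of $z$ with $\lambda(w,z)=v$; then $\lambda(x,w)=\lambda(x,z)=u$. If $e=v$, the reversed demand $(z,x,\breve v,\breve u)$ has $\lambda(z,x)=\breve v$ and falls under the previous case. When $T=\emptyset$ these are all cases, for any number of types; this includes all algebras with at most two types.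

Finally let there be exactly three types and $(u,v,e)\in T$. Order $V$ by Lemma~\ref{lem:order}; then $x<z$. Put
\[
\lambda(y,w)=u\ \text{ for }y\le x,\qquad\lambda(w,y)=v\ \text{ for }y>x ,
\]
so that $\lambda(x,w)=u$ and $\lambda(w,z)=v$. We check $\lambda(y,y')\in\lambda(y,w);\lambda(w,y')$. If $y,y'\le x$, the product is $u;\breve u=1$. If $y,y'>x$, it is $\breve v;v=1$. If $y\le x<y'$, it is $u;v$, and $\lambda(y,y')\in O=\{u,v,e\}\subseteq u;v$, because $N$ and $(u,v,e)$ consist of cycles. So (E) holds, and Lemma~\ref{lem:network} applies.
\end{proof}

\begin{remark}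
The last case does occur. If $D$ has three types represented by $p,q,c$ and $T$ is the orbit of $(p,q,c)$, the six triples of $T$ have six different third entries, so (I) holds; thus $\mathfrak A_T\in\mathcal K$, and it is representable. With a fourth type, $O$ no longer contains an atom of every type and gives no linear order. In the algebras of Theorem~\ref{thm:neg}, (E) fails already on four points: $x,z,y_1,y_2$ in Figure~\ref{fig:five} form a network, since $c,q\in p;q$ and $c,q\in q;r$, and a point $y_3$ meeting the demand $(x,z,r,p)$ would have $\lambda(y_1,y_3)=\breve p$ and $\lambda(y_3,y_2)=\breve r$, while $q\notin\breve p;\breve r$.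
\end{remark}

\section{Algebras with at most two types}\label{sec:two}

Without the hypothesis $u;\breve u=1$ we cannot use apexes and twins freely. With two types, however, the algebra can be determined completely.

\begin{proof}[Proof of Theorem~\ref{thm:two}]
With no types, the algebra is $\{0,1'\}$ and is represented on one point. With one type, Lemma~\ref{lem:shape}(iii) gives $u;\breve u=1$ for both $u\in D$, and Theorem~\ref{thm:three} applies. So let the types be $\{a,\breve a\}\neq\{b,\breve b\}$. By Lemma~\ref{lem:shape}(ii),(iv),
\begin{equation}\label{eq:small}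
0\neq u;v\subseteq\{u,v\}\qquad\text{for }u,v\in D,\ v\neq\breve u .
\end{equation}

\emph{Classification.} Consider the statements
\[
P:\ b\in a;\breve a,\qquad Q:\ b\in\breve a;a,\qquad R:\ a\in b;\breve b,\qquad S:\ a\in\breve b;b .
\]
Each product $u;\breve u$ is its own converse and contains $1',u,\breve u$. So $a;\breve a$ is $1$ if $P$ holds and $\{1',a,\breve a\}$ otherwise, and the same holds for $Q,R,S$ and the products $\breve a;a$, $b;\breve b$, $\breve b;b$. By \eqref{eq:orbit}, the orbit of $(a,\breve a,b)$ contains $(b,a,a)$ and $(\breve b,a,a)$; that of $(\breve a,a,b)$ contains $(a,b,a)$ and $(a,\breve b,a)$; that of $(b,\breve b,a)$ contains $(a,b,b)$ and $(\breve b,a,\breve b)$; that of $(\breve b,b,a)$ contains $(b,a,b)$ and $(a,\breve b,\breve b)$. This determines the four mixed products involving $a$: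
\[
\begin{array}{c|cccc}
\text{product}&a;b&b;a&a;\breve b&\breve b;a\\\hline
\text{contains $a$ if and only if}&Q&P&Q&P\\
\text{contains the other factor if and only if}&R&S&S&R
\end{array}
\]
The mixed products involving $\breve a$ are their converses. All four products are non-zero, so $Q\vee R$, $P\vee S$, $Q\vee S$, $P\vee R$ hold. If $R\wedge S$ fails, one of $R,S$ is false, and then both $P$ and $Q$ hold. Thus $P\wedge Q$ or $R\wedge S$. Exchanging the names $a$ and $b$ exchanges $P$ with $R$ and $Q$ with $S$, so we may assume $P$ and $Q$, that is, $a;\breve a=\breve a;a=1$. Exchanging the names $b$ and $\breve b$ exchanges $R$ with $S$ and keeps $P$ and $Q$. Three cases remain.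

\emph{Neither $R$ nor $S$.} Then $a;b=b;a=a;\breve b=\breve b;a=a$ and $b;\breve b=\breve b;b=\{1',b,\breve b\}$. These are the products of Example~\ref{ex:QQ}, so $a\mapsto A$, $b\mapsto B$ determines a representation.

\emph{Both $R$ and $S$.} Then $u;\breve u=1$ for all $u\in D$, and Theorem~\ref{thm:three} applies.

\emph{$R$ but not $S$.} The table gives $b;a=a$, $a;\breve b=a$, $a;b=\{a,b\}$, $\breve b;a=\{a,\breve b\}$, and by taking converses $b;\breve a=\breve a$ and $\breve a;b=\{\breve a,b\}$. We record what is needed:
\begin{enumerate}
\item[(T1)] $d;\breve d=1$ for $d\in\{a,\breve a,b\}$, and $\breve b;b=\{1',b,\breve b\}$; in particular $b,\breve b\in d;\breve d$ for all $d\in D$;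
\item[(T2)] $b;h=h$ for $h\in\{a,\breve a,b\}$;
\item[(T3)] $h\in v;h$ for $v\in\{a,\breve a\}$ and $h\in\{a,\breve a,b\}$.
\end{enumerate}
For (T3): $v;v=v$, $v;\breve v=1$, and $b\in a;b$, $b\in\breve a;b$. As a guide, read the label $b$ on $(x,y)$ as ``$y$ is an ancestor of $x$'' in a planar tree and the label $a$ as ``$x$ is to the left of $y$'': by (T1) any two points should have a common ancestor, while two ancestors of one point are comparable.

We verify (E). Let $(x,z,u,v)$ be a demand and $e=\lambda(x,z)$. By \eqref{eq:small}, $v=\breve u$, or $e=u$, or $e=v$.

\emph{Case 1: $v=\breve u$, $u\neq\breve b$.} By (T1) the apex with $\lambda(y,w)=u$ for all $y$ exists, and it meets the demand.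

\emph{Case 2: $u=\breve b$, $v=b$.} Then $e\in\{1',b,\breve b\}$, and we need $\lambda(w,x)=\lambda(w,z)=b$. This is symmetric in $x$ and $z$, so we may assume $e\in\{1',b\}$. By (T1) there is a twin $w$ of $x$ with $\lambda(w,x)=b$. If $z\neq x$, then $\lambda(w,z)=\lambda(x,z)=b$.

\emph{Case 3: $v\neq\breve u$, $e=u$, $v\in\{b,\breve b\}$.} By (T1) there is a twin $w$ of $z$ with $\lambda(w,z)=v$, and $\lambda(x,w)=\lambda(x,z)=u$.

\emph{Case 4: $v\neq\breve u$, $e=u$, $v\in\{a,\breve a\}$.} A twin of $z$ can fail: if $\lambda(z,y)=\breve b$, then $y$ would have the two incomparable ancestors $w$ and $z$, against $v\notin\breve b;b$. We repair this by placing the descendants of $z$ on the same side of $w$ as $z$. Put $\lambda(w,z)=v$ and, for $y\neq z$,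
\[
\lambda(w,y)=\begin{cases}\lambda(z,y)&\text{if }\lambda(z,y)\neq\breve b,\\ v&\text{if }\lambda(z,y)=\breve b.\end{cases}
\]
The cycle $(u,v,u)$ gives $v\in\breve u;u$ by $f$, so $u\neq b$ by (T1). Hence $\lambda(z,x)=\breve u\neq\breve b$ and $\lambda(x,w)=\lambda(x,z)=u$. The triangles are as follows, with $y,y'\ne z$ distinct.
\begin{itemize}
\item $\{w,z,y\}$ with $d=\lambda(z,y)\neq\breve b$: $\lambda(w,z)\in\lambda(w,y);\lambda(y,z)=d;\breve d=1$.
\item $\{w,z,y\}$ with $\lambda(z,y)=\breve b$: $\lambda(z,y)\in\lambda(z,w);\lambda(w,y)=\breve v;v=1$.
\item $\{w,y,y'\}$ with $\lambda(z,y),\lambda(z,y')\neq\breve b$: the labels are those of $\{z,y,y'\}$.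
\item $\{w,y,y'\}$ with $\lambda(z,y)=\lambda(z,y')=\breve b$: $\lambda(y,y')\in\lambda(y,w);\lambda(w,y')=\breve v;v=1$.
\item $\{w,y,y'\}$ with $\lambda(z,y)=\breve b$ and $h=\lambda(z,y')\in\{a,\breve a,b\}$: in the old network $\lambda(y,y')\in\lambda(y,z);\lambda(z,y')=b;h=h$ by (T2). So $\lambda(w,y')=h\in v;h=\lambda(w,y);\lambda(y,y')$ by (T3).
\end{itemize}

\emph{Case 5: $v\neq\breve u$, $e=v$.} The reversed demand $(z,x,\breve v,\breve u)$ has $\lambda(z,x)=\breve v$ and $\breve u\neq v$, so it falls under Case 3 or Case 4.

Thus (E) holds, and the algebra is representable by Lemma~\ref{lem:network}.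
\end{proof}

\begin{thebibliography}{1}
\bibitem{KM} Richard L. Kramer and Roger D. Maddux, \emph{Relation algebras of Sugihara, Belnap, Meyer, and Church}, arXiv:1901.01555 (2019).
\end{thebibliography}
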